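# Spectral gaps at high energy under a lower Ricci bound and infinite volume

## 1. A manifold of infinite volume whose spectrum contains no half-line

**Theorem 1.** Let $n\ge 2$.

(a) Let $p>0$ be smooth and periodic on $\mathbb R$. Let $\omega:\mathbb R\to(0,1]$ be smooth with $\omega(0)=1$, $\int_{\mathbb R}\omega=\infty$, and $\omega\to0$, $\omega'/\omega\to0$, $\omega''/\omega\to0$ at $\pm\infty$ (for example $\omega=(1+t^2)^{-\alpha/2}$ with $0<\alpha\le1$). Then $M=\mathbb R\times T^{n-1}$ with the metric $g=dt^2+f^2g_T$, $f=(p^2\omega)^{1/(n-1)}$, is complete with bounded sectional curvature and infinite volume, and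
$$\sigma_{\rm ess}(M)=\sigma\Big(-\frac{d^2}{dt^2}+\frac{p''}{p}\Big).$$

(b) For a suitable $p$, after multiplying $g$ by a constant: $|\sec|\le1$ (so $\mathrm{Ric}\ge-(n-1)$), $\mathrm{vol}(M)=\infty$, and there are nonempty open intervals $J_1,J_2,\dots$ tending to $+\infty$ with $J_i\cap\sigma_{\rm ess}(M)=\emptyset$. Hence no half-line $[c,\infty)$ is contained in $\sigma(M)$.

Here $T^{n-1}=(\mathbb R/2\pi\mathbb Z)^{n-1}$ carries its flat metric $g_T$. Throughout, $M^n$ is a connected, complete Riemannian manifold without boundary, $n\ge2$. The Laplace–Beltrami operator $\Delta$ on $C_c^\infty(M)$ has a unique self-adjoint extension in $L^2(M)$; $\sigma(M)\subset[0,\infty)$ is the spectrum of $-\Delta$ and $\sigma_{\rm ess}(M)$ its essential spectrum (recalled in Section 2). The inequality $\mathrm{Ric}\ge-(n-1)$ means $\mathrm{Ric}\ge-(n-1)g$ as quadratic forms.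

The theorem answers the following question, taken from Luciano Mari, Marcos Ranieri, Elaine Sampaio, Feliciano Vitório, "Spectral rigidity of manifolds with Ricci bounded below and maximal bottom spectrum", arXiv:2506.19020 (2025). Prove or disprove: if $M^n$ is complete with $\mathrm{Ric}\ge-(n-1)$ and $\mathrm{vol}(M)=\infty$, then there is $c=c(n,M)$ with $[c,\infty)\subset\sigma(M)$. The constant may depend on $M$, so a disproof needs a single manifold with no such $c$ at all: the spectrum must have holes at arbitrarily high energy. Theorem 1(b) gives one in each dimension, and with a two-sided curvature bound.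

Some hypothesis is needed for the question to make sense. A compact $M$ has discrete spectrum, so $\sigma(M)$ contains no half-line; infinite volume excludes this case. In the simplest examples the answer is yes. For $\mathbb R^n$ the Fourier transform gives $\sigma=[0,\infty)$. For the flat cylinder $\mathbb R\times T^{n-1}$, Fourier series in the torus variable split $-\Delta$ into the operators $-\frac{d^2}{dt^2}+|k|^2$, $k\in\mathbb Z^{n-1}$, with spectra $[|k|^2,\infty)$, and again $\sigma=[0,\infty)$.

Two further theorems measure how large the holes can be. A *gap* of a closed set $S\subset\mathbb R$ is a nonempty bounded connected component of $\mathbb R\setminus S$.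

**Theorem 2.** For every $n\ge2$ there is a complete $M^n$ with $\mathrm{Ric}\ge-(n-1)$, $\mathrm{vol}(M)=\infty$, such that $\sigma_{\rm ess}(M)$ has infinitely many gaps, tending to $+\infty$, whose lengths converge to a positive constant.

**Theorem 3.** There is $C=C(n)$ such that for every complete noncompact connected $M^n$ with $\mathrm{Ric}\ge-(n-1)$ (no volume hypothesis) and every $\lambda\ge1$,
$$\sigma_{\rm ess}(M)\cap[\lambda-C\lambda^{3/4},\ \lambda+C\lambda^{3/4}]\ne\emptyset .$$

Theorem 3 says that a gap of $\sigma_{\rm ess}(M)$ with midpoint $\lambda\ge1$ has length at most $2C\lambda^{3/4}$. No claim is made that the exponent $3/4$ is optimal.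

## 2. Essential spectrum, quadratic forms and Hill operators

Let $A\ge0$ be self-adjoint on a Hilbert space, with spectral projections $1_J(A)$.

**Definition.** $\lambda\in\sigma_{\rm ess}(A)$ if $1_{(\lambda-\varepsilon,\lambda+\varepsilon)}(A)$ has infinite rank for every $\varepsilon>0$.

Points of $\sigma(A)\setminus\sigma_{\rm ess}(A)$ are isolated eigenvalues of finite multiplicity. If a compact interval $K$ misses $\sigma_{\rm ess}(A)$, cover it by finitely many intervals with finite-rank projections: $1_K(A)$ has finite rank. If an open interval $J\neq\emptyset$ misses $\sigma_{\rm ess}(A)$, then the points of $\sigma(A)\cap J$ are isolated, so $\sigma(A)\cap J$ is countable and $J\not\subset\sigma(A)$. This is why Theorem 1(b) talks about $\sigma_{\rm ess}$ and concludes about $\sigma$.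

The form of $A$ is $q_A(w)=\|A^{1/2}w\|^2$ on $D(A^{1/2})$. I shall use these textbook facts.

1. If $A$ is essentially self-adjoint on a subspace $\mathcal D$, then $\mathcal D$ is also a core for the form, so $q_A$ is the closure of its restriction to $\mathcal D$.
2. If $\{w: q_A(w)+\|w\|^2\le1\}$ is precompact, then $A$ has compact resolvent, so $1_J(A)$ has finite rank for bounded $J$.
3. (Weyl.) If $(A+1)^{-1}-(B+1)^{-1}$ is compact, then $\sigma_{\rm ess}(A)=\sigma_{\rm ess}(B)$.
4. If $w_R\in D(A)$ are nonzero and $\|(A-\lambda)w_R\|/\|w_R\|\to0$, then $\lambda\in\sigma(A)$.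

A *Hill operator* is $-\frac{d^2}{dt^2}+q$ on $L^2(\mathbb R)$ with $q$ smooth, real and $T_0$-periodic. Classical Floquet theory (Magnus–Winkler, *Hill's Equation*; Reed–Simon IV, §XIII.16) gives numbers $\lambda_0<\lambda_1\le\lambda_2<\lambda_3\le\lambda_4<\cdots\to\infty$ such that its spectrum is $[\lambda_0,\infty)\setminus\bigcup_{j\ge1}(\lambda_{2j-1},\lambda_{2j})$. Equality $\lambda_{2j-1}=\lambda_{2j}=\lambda$ holds only if all solutions of $-y''+qy=\lambda y$ are $T_0$-periodic, or all are $T_0$-antiperiodic ($y(t+T_0)=-y(t)$). Finally, $\lambda_0$ has a positive smooth $T_0$-periodic eigenfunction. For $q=0$ every gap is closed, so open gaps have to be proved.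

## 3. Warped products over the line

Let $\gamma\in C^\infty(\mathbb R)$ be real and bounded, and set
$$\varphi(t)=\varphi(0)\exp\Big(\int_0^t\gamma\Big),\quad \varphi(0)>0,\qquad f=\varphi^{2/(n-1)},\qquad M=\mathbb R\times T^{n-1},\quad dt^2+f^2g_T .$$
So $\gamma=\varphi'/\varphi$, and $\varphi^2=f^{n-1}$ is the volume density of the fibre.

**Completeness and volume.** Distances in $M$ are at least $|t-t'|$, so bounded sets lie in compact sets $[-R,R]\times T^{n-1}$ and $M$ is complete. Also $\mathrm{vol}(M)=(2\pi)^{n-1}\int\varphi^2\,dt$.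

**Curvature.** Planes containing $\partial_t$ have curvature $-f''/f$; planes tangent to the torus (when $n\ge3$) have curvature $-(f'/f)^2$. The curvature operator is diagonal in the basis $\partial_t\wedge e_i$, $e_i\wedge e_j$, so every other sectional curvature is a convex combination of these two numbers. Summing,
$$\mathrm{Ric}(\partial_t,\partial_t)=-(n-1)\frac{f''}{f},\qquad \mathrm{Ric}(X,X)=\Big[-\frac{f''}{f}-(n-2)\Big(\frac{f'}{f}\Big)^2\Big]|X|^2\quad(X\perp\partial_t),$$
with vanishing mixed terms. From $f'/f=\frac{2}{n-1}\varphi'/\varphi$ and $f''/f=(f'/f)'+(f'/f)^2$,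
$$\frac{f'}{f}=\frac{2\gamma}{n-1},\qquad \frac{f''}{f}=\frac{2\gamma'}{n-1}+\frac{4\gamma^2}{(n-1)^2}.\tag{1}$$
If $f''/f\le\kappa^2$ and $(f'/f)^2\le\kappa^2$ with $\kappa>0$, then $\mathrm{Ric}\ge-(n-1)\kappa^2$. Only an *upper* bound on $f''/f$ is needed here, which will matter in Section 7. Multiplying the metric by $\kappa^2$ divides curvatures by $\kappa^2$, so then $\mathrm{Ric}\ge-(n-1)$; infinite volume stays infinite, and the spectrum is multiplied by $\kappa^{-2}$.

**Separation of variables.** The purpose is to replace $-\Delta$ by ordinary differential operators. We have $\Delta u=u_{tt}+(n-1)\frac{f'}{f}u_t+f^{-2}\Delta_Tu$, and $u\mapsto\varphi u$ is unitary from $L^2(M)$ onto $L^2(\mathbb R\times T^{n-1},dt\,dx)$. Take $u=\varphi^{-1}w(t)e^{ik\cdot x}$ with $k\in\mathbb Z^{n-1}$, $w\in C_c^\infty(\mathbb R)$. Since $(n-1)f'/f=2\varphi'/\varphi$, the $t$-part of $\Delta u$ is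
$$\varphi^{-2}\big(\varphi^2(w/\varphi)'\big)'=\varphi^{-2}(\varphi w'-\varphi'w)'=\varphi^{-1}\Big(w''-\frac{\varphi''}{\varphi}w\Big),\qquad \frac{\varphi''}{\varphi}=\gamma'+\gamma^2 ,$$
times $e^{ik\cdot x}$. Hence $-\Delta u=\varphi^{-1}(H_kw)e^{ik\cdot x}$ with
$$H_kw=-w''+(\gamma'+\gamma^2)w+|k|^2f^{-2}w,\qquad \langle H_kw,w\rangle=\int|w'-\gamma w|^2+|k|^2f^{-2}|w|^2 .\tag{2}$$
For the form, expand $|w'-\gamma w|^2=|w'|^2-\gamma(|w|^2)'+\gamma^2|w|^2$ and integrate the middle term by parts.

Let $P_k$ be the orthogonal projection of $L^2(M)$ onto functions of the form $a(t)e^{ik\cdot x}$. It preserves $C_c^\infty(M)$ and commutes with $\Delta$ there. If $u$ is in the domain of the closure, choose $u_j\in C_c^\infty(M)$ with $u_j\to u$, $\Delta u_j\to\Delta u$; then $P_ku_j\to P_ku$ and $\Delta P_ku_j=P_k\Delta u_j\to P_k\Delta u$. So the closure, which is self-adjoint, is reduced by every $P_k$, and its part in $\operatorname{Ran}P_k$ is self-adjoint with core $P_kC_c^\infty(M)$. This core corresponds to $C_c^\infty(\mathbb R)\otimes e^{ik\cdot x}$.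 Therefore each $H_k$ is essentially self-adjoint on $C_c^\infty(\mathbb R)$; writing $H_k$ also for the closure, $-\Delta\cong\bigoplus_kH_k$, and by fact 1 the form of $H_k$ is the closure of (2) from $C_c^\infty(\mathbb R)$.

**Example.** Let $n=2$ and $f=(1+t^2)^{-1/2}$. Then $\varphi=f^{1/2}=(1+t^2)^{-1/4}$, $\gamma=-\frac{t}{2(1+t^2)}$, and
$$\gamma'+\gamma^2=-\frac{1-t^2}{2(1+t^2)^2}+\frac{t^2}{4(1+t^2)^2}=\frac{3t^2-2}{4(1+t^2)^2}.$$
So $H_k=-\frac{d^2}{dt^2}+\frac{3t^2-2}{4(1+t^2)^2}+k^2(1+t^2)$. For $k\ne0$ this is a harmonic oscillator plus a bounded potential: its spectrum is discrete. For $k=0$ the potential tends to $0$ and $\sigma_{\rm ess}(H_0)=[0,\infty)$. The Gauss curvature is $-f''/f=-(2\gamma'+4\gamma^2)=\frac{1-2t^2}{(1+t^2)^2}\in[-\frac13,1]$, and the area is $2\pi\int(1+t^2)^{-1/2}dt=\infty$. This surface is not a counterexample, but it shows thin fibres silencing all nonconstant modes while the volume stays infinite.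

## 4. Periodic profiles: the nonconstant modes are the obstacle

The sensible first attempt is to make the cylinder periodic. Take $\varphi=p$ periodic, so $\gamma=p'/p$ and $\gamma'+\gamma^2=p''/p$. The metric is periodic, the curvature bounded, the volume infinite, and $H_0=-\frac{d^2}{dt^2}+\frac{p''}{p}$ is a Hill operator, whose spectrum may have infinitely many gaps.

The attempt stops at $k\ne0$. Every $H_k=-\frac{d^2}{dt^2}+\frac{p''}{p}+|k|^2f^{-2}$ is now itself a Hill operator, with bands reaching to $+\infty$, and $\sigma(M)$ is the closure of $\bigcup_k\sigma(H_k)$. A gap of $H_0$ near energy $E$ survives only if no other $H_k$ puts a band there. The bound $H_k\ge|k|^2/\sup f^2$ excludes only those $k$ with $|k|^2/\sup f^2$ above $E$; the number of remaining $k$ grows without bound as $E\to\infty$, and we have no control over their bands.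

The way past this is to let the fibres shrink. If $f\to0$, then for $k\neq 0$ the potential $|k|^2f^{-2}$ tends to $+\infty$ and $H_k$ has compact resolvent: the mode contributes nothing to $\sigma_{\rm ess}$. Two requirements pull the other way.

- The volume $\int f^{n-1}dt$ must stay infinite. A decay such as $f=e^{-|t|}$ for large $|t|$ is too fast.
- The decay must not disturb the gaps of $H_0$. If $\varphi=p\,\omega^{1/2}$, then $\gamma=\frac{p'}{p}+\frac{\omega'}{2\omega}$, so we want $\omega'/\omega\to0$: the shrinking is asymptotically invisible to the constant mode.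

A power $\omega=(1+t^2)^{-\alpha/2}$ with $0<\alpha\le1$ does both. The next section makes "invisible" precise. It compares $\gamma$ with a periodic $h$, and not the potential $\gamma'+\gamma^2$ with a periodic potential, because in Section 7 the function $\gamma'$ will be unbounded.

## 5. Reduction to one periodic operator

In this section $\gamma,\varphi,f,M$ are as in Section 3, and we assume that $f$ is bounded and $f\to0$ at $\pm\infty$.

**Lemma 1.** Let $h$ be bounded, real, measurable and $T_0$-periodic, with $\int_x^{x+1}|\gamma-h|^2dt\to0$ as $|x|\to\infty$. Let $L_h$ be the self-adjoint operator of the closed form $\int|w'-hw|^2dt$ on $H^1(\mathbb R)$. Then $\sigma_{\rm ess}(M)=\sigma(L_h)$.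

**Step 1: discard the modes $k\ne0$.** This step shows $\sigma_{\rm ess}(M)=\sigma_{\rm ess}(H_0)$. Let $k\ne0$ and let $w\in C_c^\infty(\mathbb R)$ satisfy $\langle H_kw,w\rangle+\|w\|^2\le1$. By (2),
$$\int_{|t|>R}|w|^2\le|k|^{-2}\sup_{|t|>R}f^2\to0\quad(R\to\infty)$$
uniformly in $w$, and $\|w'\|\le\|w'-\gamma w\|+\sup|\gamma|\,\|w\|\le1+\sup|\gamma|$, so by Rellich the restrictions to $[-R,R]$ are precompact in $L^2$. Hence the set of all such $w$ is precompact in $L^2(\mathbb R)$. The unit ball of the closed form lies in its closure (up to a scaling by any factor larger than $1$), so $H_k$ has compact resolvent by fact 2. Now let $J\subset[0,\Lambda]$. Since $H_k\ge|k|^2/\sup f^2$, only the finitely many $k$ with $|k|^2\le\Lambda\sup f^2$ contribute to $1_J(-\Delta)$, and each $k\ne0$ contributes finite rank. So $1_J(-\Delta)$ has infinite rank exactly when $1_J(H_0)$ has.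

**Step 2: put $H_0$ and $L_h$ on the same form domain.** Write $A_\gamma=\frac{d}{dt}-\gamma$, $A_h=\frac{d}{dt}-h$, $B=\gamma-h$, so $A_\gamma=A_h-B$. Since $\gamma$ and $h$ are bounded, $\|A_\gamma w\|^2+\|w\|^2$ and $\|A_hw\|^2+\|w\|^2$ are both equivalent to $\|w\|_{H^1}^2$. As $C_c^\infty(\mathbb R)$ is dense in $H^1(\mathbb R)$, the form of $H_0$ is $\|A_\gamma w\|^2$ on $H^1(\mathbb R)$.

**Step 3: multiplication by $B$ is compact from $H^1(\mathbb R)$ to $L^2(\mathbb R)$.** This is where the hypothesis on $\gamma-h$ enters. On a unit interval $I$, averaging $|w(x)|\le|w(y)|+\int_I|w'|$ over $y\in I$ gives $\sup_I|w|\le\|w\|_{L^2(I)}+\|w'\|_{L^2(I)}\le\sqrt2\,\|w\|_{H^1(I)}$, so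
$$\|Bw\|_{L^2(I)}\le\sqrt2\,\|B\|_{L^2(I)}\|w\|_{H^1(I)} .$$
Square and sum over the unit intervals with integer endpoints outside $[-R,R]$, $R\in\mathbb N$: the operator norm of $B1_{|t|>R}$ from $H^1$ to $L^2$ is at most $\sqrt2\sup_I\|B\|_{L^2(I)}$ over these intervals, which tends to $0$. The operator $B1_{|t|\le R}$ is compact by Rellich, since $B$ is bounded. A norm limit of compact operators is compact.

**Step 4: compare resolvents.** This step gives $\sigma_{\rm ess}(H_0)=\sigma_{\rm ess}(L_h)$. Let $R_0=(H_0+1)^{-1}$ and $R_L=(L_h+1)^{-1}$. Both are bounded $L^2\to H^1$: for $w=R_Lx$ we have $\|A_hw\|^2+\|w\|^2=\langle x,w\rangle\le\|x\|\|w\|$, so the left side is at most $\|x\|^2$, and likewise for $R_0$. For $x,y\in L^2$ put $w=R_Lx$, $v=R_0y$. Then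
$$\langle A_hw,A_hv\rangle+\langle w,v\rangle=\langle x,v\rangle,\qquad\langle A_\gamma w,A_\gamma v\rangle+\langle w,v\rangle=\langle w,y\rangle .$$
Subtract, and use $\langle w,y\rangle=\langle R_Lx,y\rangle$, $\langle x,v\rangle=\langle R_0x,y\rangle$ and $A_\gamma=A_h-B$:
$$\langle(R_L-R_0)x,y\rangle=\langle A_\gamma w,A_\gamma v\rangle-\langle A_hw,A_hv\rangle=-\langle A_\gamma w,Bv\rangle-\langle Bw,A_hv\rangle .$$
That is, $R_L-R_0=-(BR_0)^*A_\gamma R_L-(A_hR_0)^*BR_L$. By Step 3, $BR_0$ and $BR_L$ are compact, and the other factors are bounded. So $R_L-R_0$ is compact, and fact 3 applies.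

**Step 5: $\sigma_{\rm ess}(L_h)=\sigma(L_h)$.** We rule out isolated eigenvalues of finite multiplicity. Translation by $T_0$ is unitary and preserves the form of $L_h$, so it commutes with the spectral projections. If one of these had nonzero finite rank, translation would act unitarily on its finite-dimensional range and have an eigenvector there: $0\ne w\in L^2$ with $w(t+T_0)=zw(t)$, $|z|=1$. Then $|w|$ is $T_0$-periodic, which is impossible for $0\neq w\in L^2(\mathbb R)$. $\square$

## 6. Slowly shrinking tori and the Mathieu operator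

**Proof of Theorem 1(a).** Take $\varphi=p\,\omega^{1/2}$, so that $f=\varphi^{2/(n-1)}=(p^2\omega)^{1/(n-1)}$ and
$$\gamma=\frac{p'}{p}+\frac{\omega'}{2\omega},\qquad\gamma'=\Big(\frac{p'}{p}\Big)'+\frac12\Big(\frac{\omega''}{\omega}-\Big(\frac{\omega'}{\omega}\Big)^2\Big).$$
Periodic continuous functions are bounded, and $\omega'/\omega$, $\omega''/\omega$ are continuous with limit $0$; so $\gamma$ and $\gamma'$ are bounded. By (1), $f'/f$ and $f''/f$ are bounded, hence so is the sectional curvature. Since $p$ is bounded and $\omega\to0$, $f$ is bounded and $f\to0$. Also $\mathrm{vol}(M)=(2\pi)^{n-1}\int p^2\omega\ge(2\pi)^{n-1}(\min p)^2\int\omega=\infty$.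

Let $h=p'/p$. Then $\gamma-h=\omega'/(2\omega)\to0$, and Lemma 1 gives $\sigma_{\rm ess}(M)=\sigma(L_h)$. Because $h$ is smooth with $h,h'$ bounded, integration by parts gives $\int|w'-hw|^2=\int|w'|^2+(h'+h^2)|w|^2$ on $H^1(\mathbb R)$, and $h'+h^2=p''/p$. So $L_h=-\frac{d^2}{dt^2}+\frac{p''}{p}$.

For the example $\omega=(1+t^2)^{-\alpha/2}$: $\omega'/\omega=-\alpha t/(1+t^2)\to0$, $\omega''/\omega=(\omega'/\omega)'+(\omega'/\omega)^2\to0$, and $\int\omega=\infty$ since $\alpha\le1$. $\square$

**Proof of Theorem 1(b).** We use the Mathieu operator $-\frac{d^2}{dt^2}+2\cos2t$, of period $\pi$, with its numbers $\lambda_0<\lambda_1\le\lambda_2<\cdots$ from Section 2.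

**Step 1: all gaps are open (Ince).** We must exclude $\lambda_{2j-1}=\lambda_{2j}=\lambda$. In that case all solutions of
$$y''+(\lambda-2\cos2t)y=0$$
would be $\pi$-periodic, or all $\pi$-antiperiodic. The equation is invariant under $t\mapsto-t$, so the solution with $y(0)=1,y'(0)=0$ is even and the one with $y(0)=0,y'(0)=1$ is odd. Both would be periodic (or antiperiodic), and being smooth they would have rapidly decreasing Fourier coefficients. The contradiction comes from a discrete Wronskian.

*Periodic case.* Write $y_{\rm even}=\sum_{m\ge0}A_m\cos2mt$ and $y_{\rm odd}=\sum_{m\ge1}B_m\sin2mt$. We have $2\cos2t\cos2mt=\cos2(m+1)t+\cos2(m-1)t$, and the same with $\sin$ in place of $\cos2mt$, $\cos2(m\pm1)t$. Comparing coefficients,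
$$\lambda A_0=A_1,\qquad(\lambda-4)A_1=2A_0+A_2,\qquad(\lambda-4)B_1=B_2,$$
and both sequences satisfy $(\lambda-4m^2)X_m=X_{m-1}+X_{m+1}$ for $m\ge2$. (The factor $2$ is there because $m=0$ sends $2\cos2t\cdot A_0$ entirely to $\cos2t$.) Let $W_m=A_mB_{m+1}-A_{m+1}B_m$. Inserting the recursion for $A_{m+1}$ and $B_{m+1}$ gives, for $m\ge2$, $W_m=-A_mB_{m-1}+A_{m-1}B_m=W_{m-1}$. So $W_m$ is constant for $m\ge1$; it tends to $0$, so $A_1B_2=A_2B_1$. Then
$$(2A_0+A_2)B_1=(\lambda-4)A_1B_1=A_1B_2=A_2B_1,$$
so $A_0B_1=0$. If $B_1=0$, then $B_2=0$ and by recursion all $B_m=0$. If $A_0=0$, then $A_1=0$, $A_2=0$ and all $A_m=0$. Either contradicts nontriviality.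

*Antiperiodic case.* Write $y_{\rm even}=\sum_{m\ge0}A_m\cos(2m+1)t$ and $y_{\rm odd}=\sum_{m\ge0}B_m\sin(2m+1)t$. Since $2\cos2t\cos t=\cos3t+\cos t$ and $2\cos2t\sin t=\sin3t-\sin t$,
$$(\lambda-1)A_0=A_0+A_1,\qquad(\lambda-1)B_0=-B_0+B_1,$$
and $(\lambda-(2m+1)^2)X_m=X_{m-1}+X_{m+1}$ for $m\ge1$. As before, $W_m$ is constant, now for $m\ge0$, and is therefore $0$: $A_0B_1=A_1B_0$. Then
$$(A_0+A_1)B_0=(\lambda-1)A_0B_0=(-B_0+B_1)A_0$$
reduces to $2A_0B_0=0$. If $A_0=0$, the first relation gives $A_1=0$ and then all $A_m=0$; if $B_0=0$, likewise all $B_m=0$. Again a contradiction.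

So every interval $(\lambda_{2j-1},\lambda_{2j})$ is nonempty.

**Step 2: put the Mathieu operator into a manifold.** Part (a) requires a potential of the form $p''/p$ with $p>0$ periodic; the ground state provides it. Let $p>0$ be the smooth $\pi$-periodic eigenfunction for $\lambda_0$. Then $p''/p=2\cos2t-\lambda_0$. Use this $p$ and $\omega=(1+t^2)^{-1/2}$ in (a): $\sigma_{\rm ess}(M)$ is the Mathieu spectrum shifted by $-\lambda_0$.

**Step 3: normalise the curvature and conclude.** Choose $\kappa>0$ with $|\sec|\le\kappa^2$ and multiply the metric by $\kappa^2$. Now $|\sec|\le1$, hence $\mathrm{Ric}\ge-(n-1)$, the volume is infinite, and $\sigma_{\rm ess}(M)$ misses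
$$J_j=\kappa^{-2}(\lambda_{2j-1}-\lambda_0,\ \lambda_{2j}-\lambda_0),\qquad j=1,2,\dots,$$
which tend to $+\infty$. By Section 2, $J_j\not\subset\sigma(M)$ for every $j$. Any half-line $[c,\infty)$ contains some $J_j$, so $[c,\infty)\not\subset\sigma(M)$. $\square$

**Remark (volume growth).** In this example $\mathrm{vol}(B_R)$ grows like $\log R$, and with $\omega=(1+t^2)^{-\alpha/2}$, $0<\alpha<1$, like $R^{1-\alpha}$. Indeed, before rescaling, a ball of radius $R$ about a point with $t=0$ lies in $\{|t|<R\}$ and contains $\{|t|<R-c\}$, where $c$ bounds the diameters of the fibres, and $p^2$ lies between positive constants.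

**Remark (which spectra occur).** Let $q$ be smooth and periodic, with the infimum of $\sigma(-\frac{d^2}{dt^2}+q)$ equal to $0$. The positive periodic ground state $p$ satisfies $p''/p=q$, so by (a) this Hill spectrum is $\sigma_{\rm ess}(M)$ for some $M$ as in (a).

## 7. Concentrated positive curvature keeps the gaps open

What should one change to obtain gaps that do not shrink? Here is a guide, not a proof. For a $1$-periodic real $q$, compress $-\frac{d^2}{dt^2}+q$ on $(0,1)$ to the span of $e^{i\pi mt}$ and $e^{-i\pi mt}$. The matrix has diagonal entries $\pi^2m^2+\hat q_0$ and off-diagonal entries $\hat q_m,\overline{\hat q_m}$, where $\hat q_m=\int_0^1q\,e^{-2\pi imt}dt$; its eigenvalues differ by $2|\hat q_m|$. For integrable $q$ this tends to $0$ by Riemann–Lebesgue. For $q=a^2-\beta\sum_j\delta_j$ it is $2\beta$ for every $m\geq 1$.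

So we want the potential $\gamma'+\gamma^2$ to imitate negative delta functions, that is, $\gamma$ to jump *down*. By (1), $-f''/f$ is then very large and positive there. A two-sided curvature bound with a fixed constant rules this out, but $\mathrm{Ric}\ge-(n-1)\kappa^2$ needs only an upper bound on $f''/f$.

**Proof of Theorem 2.**

**Step 1: the periodic model.** Fix $a>0$. Let $h$ be $1$-periodic with $h(t)=a\tanh(a(t-\frac12))$ on $(0,1)$, and put $\beta=2a\tanh(a/2)$. On $(0,1)$, $h'+h^2=a^2$ and $0<h'\le a^2$; at integers $h$ jumps by $-\beta$; and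
$$h(j+s)=-\operatorname{sgn}(s)\,a\tanh\big(\tfrac a2-a|s|\big),\qquad j\in\mathbb Z,\ 0<|s|\le\tfrac12,$$
so $h$ is odd about each integer.

**Step 2: the manifold.** We smooth the jumps over shorter and shorter intervals, without creating a large positive derivative. Let $\xi:[0,\infty)\to[0,1]$ be smooth, nondecreasing, $0$ near $0$ and $1$ on $[1,\infty)$. Let $\varepsilon_j=\frac{1}{4(1+|j|)}$ and
$$\tilde h(j+s)=\xi(|s|/\varepsilon_j)\,h(j+s)\quad(|s|\le\tfrac12),\qquad\gamma=\tilde h+\frac{\omega'}{2\omega},\qquad\omega=(1+t^2)^{-1/2},\qquad\varphi(0)=1,$$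
where $\tilde h(j)=0$. Near $|s|=\frac12$ the factor $\xi$ is $1$, and near $s=0$ it is $0$, so $\tilde h$ is smooth; also $|\tilde h|\le a$, so $\gamma$ is bounded.

**Step 3: curvature, volume and the hypotheses of Lemma 1.** For $0<|s|<\frac12$,
$$\tilde h'(j+s)=\xi h'+\varepsilon_j^{-1}\xi'\operatorname{sgn}(s)\,h\le a^2,$$
because $h'\le a^2$, $\xi'\ge0$ and $\operatorname{sgn}(s)h(j+s)\le0$; by continuity $\tilde h'\le a^2$ everywhere. Since $(\omega'/\omega)'$ is bounded, $\gamma'$ is bounded above, so by (1) $f''/f$ is bounded above and $(f'/f)^2$ is bounded. Hence $\mathrm{Ric}\ge-(n-1)\kappa^2$ for some $\kappa>0$.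

Next, $|\int_0^t\tilde h|\le a$. Indeed $\tilde h$ is odd about $j$ on $[j-\frac12,j+\frac12]$, so its integral over such a cell is $0$, and the integral from $j-\frac12$ to $j+s$ equals that from $j-\frac12$ to $j-|s|$, which is at most $\frac a2$ in absolute value. Start at $0$, the centre of a cell: the piece from $-\frac12$ to $0$ and the piece in the last cell each contribute at most $\frac a2$. Since $\int_0^t\omega'/\omega=\log\omega(t)$, we get $e^{-2a}\omega\le\varphi^2\le e^{2a}\omega$. So $f$ is bounded, $f\to0$, and $\mathrm{vol}(M)=(2\pi)^{n-1}\int\varphi^2=\infty$.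

Finally $\tilde h-h$ is supported in $|s|\le\varepsilon_j$ and bounded by $a$, so $\int_{j-1/2}^{j+1/2}|\tilde h-h|^2\le2a^2\varepsilon_j\to0$, and $\omega'/\omega\to0$. An interval $[x,x+1]$ meets at most three cells, so $\int_x^{x+1}|\gamma-h|^2\to0$, and Lemma 1 gives $\sigma_{\rm ess}(M)=\sigma(L_h)$.

**Step 4: the equation $L_hw=\lambda w$.** As $h$ is discontinuous, we describe $L_h$ through the *quasi-derivative* $w^{[1]}=w'-hw$. By definition, $w\in D(L_h)$ with $L_hw=y$ iff $w\in H^1$, $y\in L^2$, and $\int w^{[1]}(\bar v'-h\bar v)=\int y\bar v$ for all $v\in H^1$; by density $v\in C_c^\infty$ suffices. That says $-(w^{[1]})'-hw^{[1]}=y$ as distributions. Hence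
$$w\in D(L_h)\iff w,w^{[1]}\in H^1(\mathbb R),\qquad L_hw=-(w^{[1]})'-hw^{[1]} .$$
The equation $L_hw=\lambda w$ becomes the system
$$w'=hw+w^{[1]},\qquad(w^{[1]})'=-hw^{[1]}-\lambda w,\tag{3}$$
with bounded $1$-periodic coefficients and trace $0$. Its monodromy matrix has determinant $1$; let $D(\lambda)$ be its trace. Continuity of $w^{[1]}$ forces $w'$ to jump. *Example:* for $\lambda=0$ take $w^{[1]}=0$, $w'=hw$; on $(0,1)$, up to a constant, $w=\cosh(a(t-\frac12))$, extended periodically. At an integer $w'$ jumps by $-2a\sinh(a/2)=-\beta\cosh(a/2)=-\beta w$.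

**Step 5: for real $\lambda$, $\lambda\in\sigma(L_h)$ iff $|D(\lambda)|\le2$.**

*Let $|D(\lambda)|>2$.* The multipliers are real, $\mu$ and $1/\mu$ with $|\mu|<1$. The corresponding real solutions satisfy $|\psi_\pm(t)|+|\psi_\pm^{[1]}(t)|\le C'e^{\mp ct}$ for all $t$, some $c>0$. They are independent, and since (3) has trace $0$, $W=\psi_+\psi_-^{[1]}-\psi_+^{[1]}\psi_-$ is a nonzero constant. Let $G(t,s)=W^{-1}\psi_+(\max(t,s))\,\psi_-(\min(t,s))$. Then $|G(t,s)|\le C''e^{-c|t-s|}$, so $G$ is bounded on $L^2$ by Schur's test. For compactly supported $x\in L^2$ and $w=Gx$,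
$$w=W^{-1}\Big[\psi_+\int_{-\infty}^t\psi_-x+\psi_-\int_t^\infty\psi_+x\Big],\qquad w^{[1]}=W^{-1}\Big[\psi_+^{[1]}\int_{-\infty}^t\psi_-x+\psi_-^{[1]}\int_t^\infty\psi_+x\Big],$$
since on differentiating $w$ the two boundary terms cancel. Differentiating $w^{[1]}$,
$$(w^{[1]})'=-hw^{[1]}-\lambda w+W^{-1}\big(\psi_+^{[1]}\psi_--\psi_-^{[1]}\psi_+\big)x=-hw^{[1]}-\lambda w-x .$$
Outside the support of $x$, $w$ is a multiple of $\psi_+$ or $\psi_-$ on the decaying side, so $w,w^{[1]}\in L^2$, and by the two first-order equations $w,w^{[1]}\in H^1$. Thus $w\in D(L_h)$ and $(L_h-\lambda)Gx=x$. Since $G$ is bounded and $L_h$ is closed, this holds for all $x\in L^2$. So $L_h-\lambda$ is onto; being self-adjoint, it has kernel equal to the orthogonal complement of its range, namely $0$. Hence $\lambda\notin\sigma(L_h)$.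

*Let $|D(\lambda)|\le2$.* The multipliers have modulus $1$, so there is a solution $(w,w^{[1]})\not\equiv0$ with multiplier of modulus $1$. Here $w\not\equiv0$, since $w\equiv0$ would give $w^{[1]}=0$; and $|w|$, $|w^{[1]}|$ are $1$-periodic. Let $\chi\in C_c^\infty(\mathbb R)$, $\chi=1$ near $0$, $\chi_R(t)=\chi(t/R)$. Then $(\chi_Rw)^{[1]}=\chi_Rw^{[1]}+\chi_R'w\in H^1$, and
$$(L_h-\lambda)(\chi_Rw)=-\chi_R'w^{[1]}-\chi_R''w-\chi_R'w'-h\chi_R'w=-2\chi_R'(w^{[1]}+hw)-\chi_R''w .$$
Its norm is $O(R^{-1/2})$, because $\chi_R'=O(1/R)$ and $\chi_R''=O(1/R^2)$ on a set of length $O(R)$, while $\|\chi_Rw\|\ge c'R^{1/2}$ for large $R$, with $c'>0$. By fact 4, $\lambda\in\sigma(L_h)$.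

**Step 6: compute $D$.** On $(j,j+1)$, (3) gives $w''=h'w+h(hw+w^{[1]})-hw^{[1]}-\lambda w=(a^2-\lambda)w$. At $j$, continuity of $w$ and $w^{[1]}=w'-hw$ means that $w'$ jumps by $-\beta w(j)$. Passing from $(w,w^{[1]})$ to $(w,w')$ at $t=0^-$ conjugates the monodromy matrix and keeps its trace. So for $\lambda=a^2+k^2$, $k>0$, $D$ is the trace of
$$\begin{pmatrix}\cos k&\frac{\sin k}{k}\\-k\sin k&\cos k\end{pmatrix}\begin{pmatrix}1&0\\-\beta&1\end{pmatrix},\qquad\text{that is,}\qquad D=2\cos k-\frac{\beta}{k}\sin k .$$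
As a check at $\lambda=0$, put $k=ia$: $D=2\cosh a-\frac\beta a\sinh a=2\cosh a-4\sinh^2\frac a2=2$, in accordance with the periodic solution in Step 4.

**Step 7: locate the gaps.** For $m\ge2$ write $k=\pi m-\varepsilon$, $0\le\varepsilon<\pi$. Then $\cos k=(-1)^m\cos\varepsilon$, $\sin k=-(-1)^m\sin\varepsilon$, and
$$(-1)^mD=2\cos\varepsilon+\frac\beta k\sin\varepsilon>-2 .$$
So $|D|>2$ iff $\frac\beta k\sin\varepsilon>2(1-\cos\varepsilon)$. At $\varepsilon=0$ this fails. For $\varepsilon>0$, half-angle formulas turn it into $\tan\frac\varepsilon2<\frac{\beta}{2k}$, that is,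
$$\Phi(\varepsilon):=(\pi m-\varepsilon)\tan\frac\varepsilon2<\frac\beta2 .$$
Now $\Phi'(\varepsilon)=\frac{(\pi m-\varepsilon)-\sin\varepsilon}{2\cos^2(\varepsilon/2)}>0$, because $\pi m-\varepsilon>\pi>\sin\varepsilon$; also $\Phi(0)=0$ and $\Phi\to\infty$ as $\varepsilon\to\pi$. So $|D|>2$ exactly for $\varepsilon\in(0,\varepsilon_m^*)$, where $\Phi(\varepsilon_m^*)=\frac\beta2$. Hence
$$\big(a^2+(\pi m-\varepsilon_m^*)^2,\ a^2+\pi^2m^2\big)$$
is a gap of $\sigma(L_h)$, both endpoints being in the spectrum. Since $\pi(m-1)<\pi m-\varepsilon_m^*<\pi m$, we have $\frac{\beta}{2\pi m}<\tan\frac{\varepsilon_m^*}2<\frac{\beta}{2\pi(m-1)}$, so $\varepsilon_m^*=\frac{\beta}{\pi m}(1+o(1))$. The length of the gap is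
$$\varepsilon_m^*(2\pi m-\varepsilon_m^*)\longrightarrow2\beta>0 .$$

**Step 8: normalise.** Multiplying the metric by $\kappa^2$ gives $\mathrm{Ric}\ge-(n-1)$, infinite volume, and gaps of $\sigma_{\rm ess}(M)$ tending to $+\infty$ with lengths converging to $2\beta/\kappa^2>0$. $\square$

## 8. Radial waves and the one-sided control of $\Delta\rho$

Now $M$ is any complete noncompact connected manifold with $\mathrm{Ric}\ge-(n-1)$, $\lambda\ge1$, $s=\sqrt\lambda$ and $H=-\Delta$. To find spectrum near $\lambda$, the natural trial function is a radial wave $u=\psi(\rho)e^{is\rho}$, $\rho=d(z,\cdot)$, with $\psi$ a cutoff; one would bound $\|(H-\lambda)u\|_2/\|u\|_2$. This breaks down because $\Delta u$ contains $is\,u\,\Delta\rho$, and $\Delta\rho$ need not be a function.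

**Example (flat cylinder).** On $\mathbb R\times(\mathbb R/2\pi\mathbb Z)$ with $z=(0,0)$, $\rho=\sqrt{t^2+x^2}$ for $|x|\le\pi$. Integrating by parts in the strip $|x|<\pi$, with test functions supported away from $z$,
$$\Delta\rho=\frac1\rho-\frac{2\pi}{\sqrt{t^2+\pi^2}}\,dt\Big|_{\{x=\pi\}},$$
a function plus a negative measure on the cut locus, where $\partial_x\rho$ jumps from $\pi/\rho$ to $-\pi/\rho$. If $\psi=1$ on $[\frac32,\frac72]$, then since $\pi<\frac72$ the measure $\Delta u$ charges the line $\{x=\pi\}$. So $\Delta u\notin L^2$ and $u\notin D(\Delta)$: the $L^2$ criterion cannot even be written down for this $u$.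

The example also shows what survives: the singular part has a sign. Laplacian comparison bounds $\Delta\rho$ above, and integrating against a cutoff then bounds its total variation. So $T=(H-\lambda)u$ is a measure of total variation $O(s\|u\|_2^2)$, and such a $T$ can be paired with *bounded* functions.

Which bounded function? Let $m_u$ be the spectral measure of $u$. Pairing $T$ with $\bar u$ gives $\int(x-\lambda)\,dm_u$, whose integrand changes sign; its smallness says nothing about mass near $\lambda$. Pairing with $\bar w$, $w=\theta(H)u$, $\theta$ real, gives $\int(x-\lambda)\theta(x)\,dm_u$, so $\theta$ should have the sign of $x-\lambda$ while $\theta(H)u$ stays bounded in sup norm. The choice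
$$\theta(x)=\frac{x-\lambda}{x+\lambda}=1-\frac{2\lambda}{x+\lambda}$$
does both: it needs only a resolvent at a negative energy, which is bounded on $L^\infty$.

The textbook facts used are these, all for $\mathrm{Ric}\ge-(n-1)$ where curvature is involved.

1. (Bishop–Gromov.) $\mathrm{vol}\,B_8(y)\le C_0\,\mathrm{vol}\,B_1(y)$ with $C_0=C_0(n)$.
2. (Laplacian comparison.) $\Delta\rho\le(n-1)\coth\rho$ as distributions on $M\setminus\{z\}$.
3. The semigroup $e^{t\Delta}$ is positivity preserving and contracts $L^\infty$.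
4. (Mollification.) If $\eta$ is Lipschitz with compact support in an open $\Omega\subset M$, there are $\eta_j\in C_c^\infty(\Omega)$ supported in one compact subset of $\Omega$ with $\eta_j\to\eta$ uniformly and $\nabla\eta_j\to\nabla\eta$ in $L^2$ (partition of unity and convolution in charts).

By 4, if a distribution given by a Radon measure on $\Omega$ also has the form $\eta\mapsto\int\langle X,\nabla\eta\rangle+\int b\eta$ with bounded $X$, $b$, then the two expressions agree on compactly supported Lipschitz $\eta$. We use this freely; $\langle\cdot,\cdot\rangle$ is extended complex bilinearly.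

**Proof of Theorem 3.** Constants $C_i$ depend only on $n$.

**Step 1: the trial functions are not small.** Fix $\psi\in C_c^\infty(\mathbb R)$ with $0\le\psi\le1$, $\operatorname{supp}\psi\subset[\frac54,\frac{15}4]$, $\psi=1$ on $[\frac32,\frac72]$. For $z\in M$ let $\rho=d(z,\cdot)$, $F(\rho)=\psi(\rho)e^{is\rho}$, $u=F(\rho)$. Then $u$ is Lipschitz with compact support and $|u|\le1$. As $M$ is complete, connected and noncompact, there is $y$ with $d(z,y)=\frac52$. On $B_1(y)\subset\{\frac32<\rho<\frac72\}$ we have $|u|=1$, and $B_5(z)\subset B_8(y)$. So by fact 1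
$$\|u\|_2^2\ge\mathrm{vol}\,B_1(y)\ge C_0^{-1}\,\mathrm{vol}\,B_5(z) .\tag{4}$$

**Step 2: $\Delta\rho$ has controlled total variation.** This turns the one-sided comparison into a two-sided bound. Let $K=(n-1)\coth1$. On $\{\rho>1\}$, fact 2 gives $\mu:=K-\Delta\rho\ge0$ as a distribution, so $\mu$ is a positive Radon measure. Let $\zeta$ be Lipschitz with compact support in $(1,4)$, $0\le\zeta\le1$, $\zeta=1$ on $[\frac54,\frac{15}4]$, $|\zeta'|\le8$: take $\zeta$ linear on $[\frac98,\frac54]$ and on $[\frac{15}4,\frac{31}8]$, and $0$ outside $[\frac98,\frac{31}8]$. Since $|\nabla\rho|=1$ a.e.,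
$$\int\zeta(\rho)\,d\mu=K\int\zeta(\rho)+\int\langle\nabla\rho,\nabla(\zeta(\rho))\rangle=K\int\zeta(\rho)+\int\zeta'(\rho)|\nabla\rho|^2\le(K+8)\,\mathrm{vol}\,B_5(z) .$$
As $\Delta\rho=K-\mu$, it follows that $|\Delta\rho|\big(\{\frac54\le\rho\le\frac{15}4\}\big)\le(2K+8)\,\mathrm{vol}\,B_5(z)$.

**Step 3: $T:=(-\Delta-\lambda)u$ is a measure of small total variation.** For $v\in C_c^\infty(M)$, the product rule $\nabla(F'(\rho)v)=F''(\rho)v\nabla\rho+F'(\rho)\nabla v$ gives
$$-\int\langle\nabla u,\nabla v\rangle=-\int F'(\rho)\langle\nabla\rho,\nabla v\rangle=-\int\langle\nabla\rho,\nabla(F'(\rho)v)\rangle+\int F''(\rho)v=\int F'(\rho)v\,d\Delta\rho+\int F''(\rho)v,$$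
the last equality because $F'(\rho)v$ is Lipschitz with compact support in $\{\rho>1\}$. Thus
$$T=-(F''+\lambda F)(\rho)-F'(\rho)\,\Delta\rho .$$
Now $F'=(\psi'+is\psi)e^{is\rho}$ and $F''+\lambda F=(\psi''+2is\psi')e^{is\rho}$: the terms with $s^2$ cancel. As $s\ge1$, both are at most $C_2s$ in modulus, and they vanish off $[\frac54,\frac{15}4]$. By Step 2 and (4),
$$\|T\|_{TV}\le C_3\,s\,\mathrm{vol}\,B_5(z)\le C_1\,s\,\|u\|_2^2 .\tag{5}$$

**Step 4: pair $T$ with a bounded function.** Let $v=(H+\lambda)^{-1}u=\int_0^\infty e^{-\lambda t}e^{t\Delta}u\,dt$ and $w=u-2\lambda v=\theta(H)u$. For every real $\alpha$, $\operatorname{Re}(e^{i\alpha}e^{t\Delta}u)=e^{t\Delta}\operatorname{Re}(e^{i\alpha}u)\le1$ by fact 3, so $|e^{t\Delta}u|\le1$, hence $|v|\le1/\lambda$ and $|w|\le3$. Since $-\Delta v+\lambda v=u$ with $u$ Lipschitz, elliptic regularity gives $v\in C^2$, so $w$ is locally Lipschitz. Both $u$ and $w$ lie in the form domain $H^1(M)$. By the spectral theorem,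
$$\int\frac{(x-\lambda)^2}{x+\lambda}\,dm_u(x)=\int(x-\lambda)\theta(x)\,dm_u(x)=\int\langle\nabla u,\nabla\bar w\rangle-\lambda\int u\bar w .$$
Since $u$ and $T$ have compact support, nothing changes if $\bar w$ is multiplied by a smooth compactly supported cutoff equal to $1$ near $\operatorname{supp}u$; the product is Lipschitz with compact support, so by fact 4 the right side equals $\int\bar w\,dT$. With (5),
$$\int\frac{(x-\lambda)^2}{x+\lambda}\,dm_u(x)\le3\|T\|_{TV}\le3C_1\sqrt\lambda\,\|u\|_2^2 .\tag{6}$$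

**Step 5: many orthogonal trial functions.** Here we pass from spectrum to essential spectrum. Let
$$C=\max(4\sqrt{C_1},10C_1),\qquad d=C\lambda^{3/4},$$
and suppose $\sigma_{\rm ess}(M)\cap[\lambda-d,\lambda+d]=\emptyset$. Then the spectral projection $P$ of $H$ on this interval has finite rank. As $M$ is unbounded, choose $z_1,z_2,\dots$ with pairwise distances $>10$. The corresponding functions have disjoint supports (inside $B_4(z_i)$), so after normalisation the $\hat u_i$ are orthonormal, and $\|P\hat u_i\|\to0$ because $P$ has finite rank.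

**Step 6: compare with (6).** Let $\Theta(x)=\frac{(x-\lambda)^2}{x+\lambda}$ for $x\ge0$. We have $\Theta'(x)=\frac{(x-\lambda)(x+3\lambda)}{(x+\lambda)^2}$, so $\Theta$ decreases on $[0,\lambda]$ and increases beyond. Its value at $\lambda+d$ is $\frac{d^2}{2\lambda+d}$. If $d\le\lambda$, its value at $\lambda-d$ is $\frac{d^2}{2\lambda-d}\ge\frac{d^2}{2\lambda+d}$; if $d>\lambda$, there is no $x\ge0$ with $x<\lambda-d$. So $\Theta(x)\ge\frac{d^2}{2\lambda+d}$ whenever $x\ge0$, $|x-\lambda|>d$, and (6) gives
$$\frac{d^2}{2\lambda+d}\big(1-\|P\hat u_i\|^2\big)\le3C_1\sqrt\lambda,\qquad\text{and, as }i\to\infty,\qquad\frac{d^2}{2\lambda+d}\le3C_1\sqrt\lambda .$$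

- If $d\le\lambda$, the left side is at least $\frac{d^2}{3\lambda}=\frac{C^2}{3}\sqrt\lambda\ge\frac{16}{3}C_1\sqrt\lambda>3C_1\sqrt\lambda$, a contradiction.
- If $d>\lambda$, it is at least $\frac d3=\frac C3\lambda^{3/4}\ge\frac{10}{3}C_1\sqrt\lambda>3C_1\sqrt\lambda$, using $\lambda\ge1$; again a contradiction. $\square$

The exponent can be read off from Step 6. For $d\le\lambda$ the weight $\Theta$ has size about $d^2/\lambda$ at distance $d$ from $\lambda$, the right side of (6) has size $\lambda^{1/2}$, and $d^2/\lambda\approx\lambda^{1/2}$ means $d\approx\lambda^{3/4}$.
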